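\title{A finitary coding of the Ising plus state on regular trees}

\begin{abstract}
We show that on the $d$-regular tree, $d\ge 3$, the plus and minus states of the ferromagnetic Ising model are finitary factors of an i.i.d.\ process at every inverse temperature $\beta\ge0$ and every external field. In zero field and away from the critical point, the coding radius has an exponential tail. The plus state is a two-state Markov chain indexed by the tree; such a chain with second eigenvalue $\lambda\ge0$ is obtained by coloring the clusters of Bernoulli($\lambda$) bond percolation independently; and for the plus state $(d-1)\lambda$ is the slope of the tree recursion at its largest fixed point, hence at most $1$, so that all clusters are finite. We also show that a two-state chain with $\lambda\in[0,1)$ has a coding that reads finitely many labels on average, in a sense made precise below, if and only if $\lambda<\frac1{d-1}$. For the plus state in zero field this holds exactly when $\beta\ne\beta_c$.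
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $\mathbb T_d$ be the $d$-regular tree with vertex set $V$ and edge set $E$; throughout, $d\ge3$. We write $B_r(v)$ for the ball of radius $r$ about $v$. Fix an inverse temperature $\beta\ge0$ and an external field $b\in\mathbb R$. For a finite set $\Lambda\subset V$, consider the probability measure on $\{-1,+1\}^\Lambda$ proportional to
\begin{equation}\label{eq:gibbs}
\exp\Big(\beta\sum_{uv\in E,\ \{u,v\}\cap\Lambda\ne\emptyset}\sigma_u\sigma_v+b\sum_{v\in\Lambda}\sigma_v\Big),\qquad \sigma_v=+1\ \text{ for } v\notin\Lambda .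
\end{equation}
The \emph{plus state} $\mu^+_{\beta,b}$ of the ferromagnetic Ising model is the weak limit of these measures as $\Lambda\uparrow V$, and the \emph{minus state} $\mu^-_{\beta,b}$ is defined in the same way with $\sigma_v=-1$ outside $\Lambda$. (The proof of Proposition~\ref{prop:chain} includes the existence of the limit.) In zero field we write $\mu^\pm_\beta=\mu^\pm_{\beta,0}$. The critical inverse temperature $\beta_c$ is the threshold above which $\mu^+_\beta\ne\mu^-_\beta$; it is given by $\tanh\beta_c=\frac1{d-1}$, as we recover in Remark~\ref{rem:betac}.

An automorphism $\gamma$ of $\mathbb T_d$ acts on configurations by $(\gamma y)_v=y_{\gamma^{-1}v}$. A process $X=(X_v)_{v\in V}$ is a \emph{factor of an i.i.d.\ process} if there are an i.i.d.\ process $Y=(Y_v)_{v\in V}$, with values in some measurable space $S$, and a measurable map $\varphi$ on $S^V$ with $\varphi(\gamma y)=\gamma\varphi(y)$ for all $\gamma$, such that $\varphi(Y)$ has the law of $X$. We call $\varphi$ a \emph{coding} and the $Y_v$ \emph{labels}. The factor is \emph{finitary} if for almost every realization $y$ of $Y$ and every $v$ there is a finite $r$ such that $\varphi(y')_v=\varphi(y)_v$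 for every $y'$ that agrees with $y$ on $B_r(v)$.

A coding produces $X$ from independent local randomness by one rule, the same at every vertex. It is finitary if the rule terminates: reading the labels on larger and larger balls around $v$, one almost surely reaches a point where nothing further out can change the output at $v$. A coding that fails to be finitary is easy to write down. Take $\{0,1\}$-valued labels and let $\varphi(y)_v=1$ if $v$ lies on an infinite path of vertices with label $1$. If $\varphi(y)_v=1$, then replacing all labels outside any ball by $0$ changes the output at $v$; so this $\varphi$ is not finitary once infinite paths occur with positive probability.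

The following question comes from Ray and Spinka \cite{RS}.

\medskip
\noindent\textbf{Question.} \emph{Is $\mu^+_\beta$ a finitary factor of an i.i.d.\ process for every $d\ge3$ and every $\beta>\beta_c$?}
\medskip

At $\beta=0$ the spins are themselves i.i.d. For $\beta>\beta_c$ the definition suggests a negative answer: the law of a single spin depends on a boundary condition imposed arbitrarily far away, so the plus state seems to carry information that comes from infinity, as in the example above. But a coding need not imitate the definition of the measure. On a tree the whole effect of the boundary condition is contained in one real number $h$, and this number can be built into the law of the labels. The answer is yes.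

\subsection{Results}

Put
\begin{equation}\label{eq:fH}
f(x)=\frac12\log\frac{\cosh(x+\beta)}{\cosh(x-\beta)},\qquad H(x)=b+(d-1)f(x)\qquad(x\in\mathbb R).
\end{equation}
The function $H$ is continuous and bounded, so its set of fixed points is nonempty and compact. Let $h$ be the largest fixed point.

\begin{theorem}\label{thm:main}
For all $d\ge3$, $\beta\ge0$ and $b\in\mathbb R$, both $\mu^+_{\beta,b}$ and $\mu^-_{\beta,b}$ are finitary factors of an i.i.d.\ process. For $b=0$ and $\beta\ne\beta_c$, there is such a coding of $\mu^+_\beta$ in which $X_v$ is determined by $Y$ on the ball of radius $R_v$ about $v$, where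
\[
\mathbb P(R_v>n)\le\frac d{d-1}\,\rho^{\,n}\qquad(n\ge1),
\]
with $\rho=\rho(\beta)=H'(h)<1$.
\end{theorem}

The case $b=0$, $\beta>\beta_c$ answers the question. The theorem also covers $\beta=\beta_c$, without a tail bound, and one may ask whether the critical point is really harder or only looks so in our construction. To answer this we measure the cost of a coding by the number of labels it reads. Balls are too coarse for this purpose: $|B_r(v)|$ grows like $(d-1)^r$, so a bound $\mathbb P(R_v>n)\le C\rho^n$ yields a finite expected volume only when $(d-1)\rho<1$. We therefore allow the rule to read sets of any shape. For $A\subset V$ let $y_A=(y_u)_{u\in A}$.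

\begin{definition}\label{def:windows}
A coding $X=\varphi(Y)$ of a $\{-1,+1\}$-valued process is a \emph{coding with windows} if there are sets $W_v(y)\subset V$ with $W_{\gamma v}(\gamma y)=\gamma W_v(y)$ for all automorphisms $\gamma$, measurable sets $D_{v,A}\subset S^A$ and measurable functions $g_{v,A}$ on $S^A$ for $v\in V$ and finite $A\subset V$, and a set $N\subset S^V$ that is null for the law of $Y$, such that for all $y\notin N$, all $v$ and all finite $A$: the set $W_v(y)$ is finite; $W_v(y)=A$ if and only if $y_A\in D_{v,A}$; and in that case $\varphi(y)_v=g_{v,A}(y_A)$.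
\end{definition}

A window is the analog of a stopping time: the labels inside $A$ suffice both to recognize that the window is $A$ and to compute the output.

The sharp statement concerns Markov chains indexed by the tree. Fix a root $o\in V$, write $|v|$ for the distance from $v$ to $o$, $B_m=B_m(o)$, and $p(v)$ for the parent of $v\neq o$, its neighbor closer to $o$. Let $M$ be a stochastic matrix on $\{-1,+1\}$ that is reversible with respect to a probability vector $\pi$, that is, $\pi(s)M(s,s')=\pi(s')M(s',s)$. The \emph{tree-indexed chain} $(\pi,M)$ is the process $X$ with
\begin{equation}\label{eq:chain}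
\mathbb P(X_{B_m}=\sigma)=\pi(\sigma_o)\prod_{v\in B_m\setminus\{o\}}M(\sigma_{p(v)},\sigma_v)\qquad(m\ge0).
\end{equation}
The matrix $M$ has the eigenvalue $1$ and trace $M(+,+)+1-M(-,+)$, so its second eigenvalue is $\lambda=M(+,+)-M(-,+)$.

\begin{theorem}\label{thm:class}
Let $X$ be a stationary reversible two-state Markov chain $(\pi,M)$ indexed by $\mathbb T_d$, with $\pi(+),\pi(-)>0$ and second eigenvalue $\lambda\in[0,1)$.
\begin{enumerate}
\item If $\lambda\le\frac1{d-1}$, then $X$ is a finitary factor of an i.i.d.\ process, by a coding with windows.
\item $X$ has a coding with windows with $\mathbb E|W_v|<\infty$ if and only if $\lambda<\frac1{d-1}$. In that case the coding can be chosen so that $|W_v|$ has an exponential tail.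
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:ising}
In zero field, the plus state $\mu^+_\beta$ has a finitary coding with windows for every $\beta\ge0$. One with $\mathbb E|W_v|<\infty$ exists if and only if $\beta\ne\beta_c$, and then one exists in which $|W_v|$ has an exponential tail.
\end{corollary}

Section~\ref{sec:edge} shows the mechanism on a single edge and on $\mathbb T_3$. Section~\ref{sec:chain} identifies the plus state as a tree-indexed chain with $\lambda\le\frac1{d-1}$. Section~\ref{sec:coding} constructs the coding and proves Theorem~\ref{thm:main}. Section~\ref{sec:converse} bounds covariances by overlaps of windows and completes the proofs of Theorem~\ref{thm:class} and Corollary~\ref{cor:ising}.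

\section{One edge, and the tree $\mathbb T_3$}\label{sec:edge}

\subsection{Copy or refresh}

A stochastic $2\times2$ matrix has two free parameters, and we may take them to be the stationary law and the second eigenvalue.

\begin{lemma}\label{lem:copy}
Let $M$ be a stochastic matrix on $\{-1,+1\}$ with stationary law $\pi$ and $\lambda=M(+,+)-M(-,+)$. Then for all $n\ge1$,
\begin{equation}\label{eq:copy}
M^n(s,s')=\lambda^n\mathbf 1_{s=s'}+(1-\lambda^n)\,\pi(s').
\end{equation}
\end{lemma}

\begin{proof}
Stationarity gives
\[
\pi(+)=\pi(+)\big(\lambda+M(-,+)\big)+\pi(-)M(-,+)=\lambda\pi(+)+M(-,+).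
\]
Hence $M(-,+)=(1-\lambda)\pi(+)$ and $M(+,+)=\lambda+(1-\lambda)\pi(+)$. This is \eqref{eq:copy} for $n=1$ and $s'=+$, and the case $s'=-$ follows because the rows on both sides sum to $1$. So $M=\lambda I+(1-\lambda)\Pi$, where both rows of $\Pi$ equal $\pi$. Since $\Pi^2=\Pi$, the product of $\lambda^nI+(1-\lambda^n)\Pi$ with $M$ is $\lambda^{n+1}I+\big(\lambda^n(1-\lambda)+1-\lambda^n\big)\Pi=\lambda^{n+1}I+(1-\lambda^{n+1})\Pi$, and induction finishes the proof.
\end{proof}

When $\lambda\in[0,1]$, formula \eqref{eq:copy} with $n=1$ is a recipe for one step of the chain: with probability $\lambda$ \emph{copy} the current state, and otherwise \emph{refresh}, drawing a new state from $\pi$. (For $\lambda<0$ the formula still holds but is not a mixture; this is why Theorem~\ref{thm:class} assumes $\lambda\ge0$.) On the tree, call an edge open if the state was copied along it. The open edges form a Bernoulli($\lambda$) bond percolation, the state is constant on each cluster, and different clusters carry independent states of law $\pi$. A cluster grows as a branching process with mean offspring $(d-1)\lambda$. If this mean is at most $1$, the clusters are finite, and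 the spin at $v$ can be found by exploring the cluster of $v$ and reading one $\pi$-distributed label in it. Everything thus depends on the value of $\lambda$.

\subsection{The Ising model on one edge}

For $s\in\{-1,+1\}$ and $x\in\mathbb R$,
\begin{equation}\label{eq:sumout}
\sum_{s'=\pm1}e^{\beta ss'+xs'}=2\cosh(x+\beta s)=\kappa(x)\,e^{f(x)s},\qquad \kappa(x)=2\sqrt{\cosh(x+\beta)\cosh(x-\beta)},
\end{equation}
as one sees by putting $s=1$ and $s=-1$. In words: summing out a spin that feels the field $x$ adds $f(x)$ to the field at its neighbor. With $\theta=\tanh\beta$ and $t=\tanh x$, the addition formulas give $e^{2f(x)}=\frac{1+\theta t}{1-\theta t}$, that is,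
\begin{equation}\label{eq:fprime}
\tanh f(x)=\theta t,\qquad f'(x)=\frac{\tanh(x+\beta)-\tanh(x-\beta)}2=\frac{\theta(1-t^2)}{1-\theta^2t^2}.
\end{equation}
In particular $f$ is odd, nondecreasing because $\beta\ge0$, and satisfies $|f|\le\beta$ and $0\le f'<1$.

Consider two spins $s,s'$ joined by an edge, each in the field $x$, with joint law proportional to $e^{\beta ss'+xs+xs'}$. By \eqref{eq:sumout}, the law of $s$ and the conditional law of $s'$ given $s$ are
\begin{equation}\label{eq:piM}
\pi_x(s)\propto e^{(x+f(x))s},\qquad M_x(s,s')=\frac{e^{\beta ss'+xs'}}{2\cosh(x+\beta s)}=\frac1{\kappa(x)}\,e^{\beta ss'+xs'-f(x)s}.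
\end{equation}
The joint law $\pi_x(s)M_x(s,s')$ is symmetric in $s,s'$, so $M_x$ is reversible with respect to $\pi_x$, and $\pi_x(\pm)>0$. Since $M_x(s,+)=\frac12(1+\tanh(x+\beta s))$, the second eigenvalue of $M_x$ is
\begin{equation}\label{eq:lambda}
M_x(+,+)-M_x(-,+)=\frac{\tanh(x+\beta)-\tanh(x-\beta)}2=f'(x)\in[0,1).
\end{equation}
By \eqref{eq:fprime} it equals $\theta$ at $x=0$ and tends to $0$ as $|x|\to\infty$: spins that are already aligned by a strong field have little left to copy from each other.

Now place the edge in $\mathbb T_d$ and sum out all other spins. Each endpoint feels the field $b$ and a contribution from each of its $d-1$ other neighbors. If every subtree produces the same effective field $x$ at its top vertex, then \eqref{eq:sumout} forces $x=b+(d-1)f(x)=H(x)$. So the candidates are the chains $(\pi_x,M_x)$ with $x$ a fixed point of $H$, and by \eqref{eq:lambda} the mean offspring of the associated percolation clusters is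
\begin{equation}\label{eq:slope}
(d-1)f'(x)=H'(x),
\end{equation}
the slope of $H$ at that fixed point.

\begin{example}[$d=3$, $b=0$]\label{ex:d3}
Here $\beta>\beta_c$ means $\theta>\frac12$. Applying $\tanh$ to $x=2f(x)$ and using \eqref{eq:fprime} gives $t=2\theta t/(1+\theta^2t^2)$. So $t=0$ or $t^2=(2\theta-1)/\theta^2$, and the latter lies in $(0,1)$ because $1-t^2=(1-\theta)^2/\theta^2$. There are three fixed points, $-h,0,h$. At $x=0$ the mean offspring is $2f'(0)=2\theta>1$, and infinite clusters appear. At $x=h$ we have $1-\theta^2t^2=2(1-\theta)$, so
\[
2f'(h)=\frac{2\theta\,(1-\theta)^2/\theta^2}{2(1-\theta)}=\frac{1-\theta}\theta<1 .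
\]
For $\theta=\frac23$, the two means are $\frac43$ and $\frac12$. The percolation attached to the largest fixed point is subcritical for every $\beta>\beta_c$, and more so as $\beta$ grows.
\end{example}

It remains to show that the plus state is the chain attached to the largest fixed point, that the slope there never exceeds $1$, and that the coloring of clusters can be carried out by an equivariant rule from labels on vertices.

\section{The plus state is a tree-indexed Markov chain}\label{sec:chain}

\begin{proposition}\label{prop:chain}
For all $\beta\ge0$ and $b\in\mathbb R$, the measures \eqref{eq:gibbs} converge as $\Lambda\uparrow V$, and the limit $\mu^+_{\beta,b}$ is the tree-indexed chain $(\pi_h,M_h)$. Its second eigenvalue $\lambda=f'(h)$ satisfies $0\le\lambda<1$ and $(d-1)\lambda=H'(h)$.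
\end{proposition}

\begin{proof}
We sum out the spins from the boundary inward and follow the effective fields that arise; monotonicity of $f$ traps them between $h$ and a sequence that decreases to $h$.

\emph{Effective fields.} Fix a finite $\Lambda$. For $v\in\Lambda\setminus\{o\}$ let $T_v$ consist of $v$ and its descendants, and let $Z_v(s)$ be the sum, over the spins in $\Lambda\cap T_v$ with $\sigma_v=s$, of the factors of \eqref{eq:gibbs} that belong to edges and vertices in $T_v$. We claim that $Z_v(s)=C_ve^{x_vs}$ with $C_v>0$ independent of $s$ and
\begin{equation}\label{eq:rec}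
x_v=b+\sum_{w:\,p(w)=v}a_w,\qquad a_w=\begin{cases}f(x_w),&w\in\Lambda,\\ \beta,&w\notin\Lambda.\end{cases}
\end{equation}
We argue by induction on decreasing $|v|$, which is possible as $\Lambda$ is finite. The sum $Z_v(s)$ is $e^{bs}$ times a product over the $d-1$ children $w$ of $v$. A child $w\in\Lambda$ contributes $\sum_{s'}e^{\beta ss'}Z_w(s')=C_w\kappa(x_w)e^{f(x_w)s}$ by \eqref{eq:sumout}. A child $w\notin\Lambda$ has $\sigma_w=+1$ and contributes $e^{\beta s}$ times a sum over spins below $w$ that does not involve $s$. This proves the claim. Consequently, if $B_m\subset\Lambda$ and $m\ge1$, the marginal of \eqref{eq:gibbs} on $B_m$ is proportional to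
\begin{equation}\label{eq:marg}
\exp\Big(\beta\sum_{uv\in E,\ u,v\in B_m}\sigma_u\sigma_v+b\sum_{|v|<m}\sigma_v+\sum_{|v|=m}x_v\sigma_v\Big).
\end{equation}

\emph{The fields converge to $h$.} Let $z_0=b+(d-1)\beta$ and $z_{j+1}=H(z_j)$. Since $f\le\beta$ we have $H\le z_0$; in particular $z_1\le z_0$ and $h=H(h)\le z_0$. As $H$ is nondecreasing, induction gives $h\le z_{j+1}\le z_j$ for all $j$. So $(z_j)$ converges to a fixed point of the continuous map $H$ that is at least $h$, hence to $h$.

For every $v\in\Lambda\setminus\{o\}$ we have $x_v\ge h$: by induction on decreasing $|v|$, each $a_w$ in \eqref{eq:rec} is at least $f(h)$, so $x_v\ge H(h)=h$. Suppose now $B_n\subset\Lambda$. For $|v|=n$ each $a_w$ is at most $\beta$, so $x_v\le z_0$. For $1\le|v|=k<n$ all children of $v$ lie in $\Lambda$, and inductively $x_v\le H(z_{n-k-1})=z_{n-k}$. Thus $h\le x_v\le z_{n-m}$ for $|v|=m\le n$. As $\Lambda\uparrow V$ we may let $n\to\infty$. Hence the marginals on $B_m$ converge for each $m$, and the marginal of $\mu^+_{\beta,b}$ on $B_m$ is proportional to \eqref{eq:marg} with every $x_v$ replaced by $h$.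

\emph{Comparison with the chain.} Insert \eqref{eq:piM} with $x=h$ in \eqref{eq:chain}. The result is proportional to the exponential of $\beta\sum\sigma_u\sigma_v$, over the edges in $B_m$, plus terms linear in the spins. The root receives $h+f(h)=b+df(h)$ from $\pi_h$ and $-f(h)$ from each of its $d$ children, in total $b$. A vertex with $0<|v|<m$ receives $h$ from the edge to its parent and $-f(h)$ from each of its $d-1$ children, in total $h-(d-1)f(h)=b$. A vertex with $|v|=m$ receives $h$. This is \eqref{eq:marg} with $x_v=h$. The statements on $\lambda$ are \eqref{eq:lambda} and \eqref{eq:slope}.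
\end{proof}

The bound on the slope needs no computation. Beyond its last meeting with the diagonal, the graph of a bounded function stays below the diagonal, so it cannot leave the diagonal with slope greater than $1$. Strict inequality in zero field comes from concavity.

\begin{lemma}\label{lem:slope}
For all $\beta\ge0$ and $b\in\mathbb R$, $H'(h)\le1$. If $b=0$, then $h>0$ exactly when $(d-1)\tanh\beta>1$, and $h=0$ otherwise; moreover $H'(h)=1$ if $(d-1)\tanh\beta=1$, and $H'(h)<1$ otherwise.
\end{lemma}

\begin{proof}
The continuous function $H(x)-x$ has no zero in $(h,\infty)$ and tends to $-\infty$ as $x\to\infty$, because $H$ is bounded. So $H(x)<x$ for $x>h$, and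
\[
H'(h)=\lim_{x\downarrow h}\frac{H(x)-H(h)}{x-h}\le\lim_{x\downarrow h}\frac{x-h}{x-h}=1 .
\]

Let $b=0$. Then $H(0)=0$ and $H'(0)=(d-1)\tanh\beta$ by \eqref{eq:fprime}. If $\beta=0$, then $H\equiv0$, $h=0$ and $H'(h)=0$. Let $\beta>0$. For $x>0$ we have $|x+\beta|>|x-\beta|$, so
\begin{equation}\label{eq:concave}
f''(x)=\tfrac12\big(\operatorname{sech}^2(x+\beta)-\operatorname{sech}^2(x-\beta)\big)<0,
\end{equation}
and $H'$ is strictly decreasing on $[0,\infty)$. If $H'(0)\le1$, then $H(x)<H'(0)x\le x$ for $x>0$, so $h=0$ and $H'(h)=(d-1)\tanh\beta$, which gives the claims in this case. If $H'(0)>1$, then $H(x)>x$ for small $x>0$; since $H(x)<x$ for $x>h$, this forces $h>0$. The mean value theorem gives $\xi\in(0,h)$ with $H'(\xi)=\frac{H(h)-H(0)}h=1$, and $H'(h)<H'(\xi)=1$.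
\end{proof}

\begin{remark}\label{rem:betac}
In zero field, $\mu^-_\beta$ is the image of $\mu^+_\beta$ under the flip $\sigma\mapsto-\sigma$. If $h=0$, the chain $(\pi_0,M_0)$ is invariant under the flip; if $h>0$, then $\pi_h(+)>\frac12$ and it is not. So $\mu^+_\beta\ne\mu^-_\beta$ exactly when $(d-1)\tanh\beta>1$, which is the formula $\tanh\beta_c=\frac1{d-1}$. Proposition~\ref{prop:chain} and Lemma~\ref{lem:slope} therefore say that in zero field
\begin{equation}\label{eq:zero}
\lambda<\tfrac1{d-1}\quad\text{if }\beta\ne\beta_c,\qquad \lambda=\tfrac1{d-1}\quad\text{if }\beta=\beta_c .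
\end{equation}
\end{remark}

\section{Coloring percolation clusters}\label{sec:coding}

In this section $(\pi,M)$ is a stationary two-state chain with second eigenvalue $\lambda\in[0,1)$. Bernoulli($\lambda$) bond percolation is the random configuration $\omega\in\{0,1\}^E$ in which the edges are independently open ($\omega_e=1$) with probability $\lambda$; its clusters are the connected components of the graph formed by $V$ and the open edges.

\begin{lemma}\label{lem:color}
Let $\omega$ be Bernoulli($\lambda$) bond percolation on $\mathbb T_d$. Given $\omega$, let all vertices of each cluster receive a common spin, independent over clusters with law $\pi$. The resulting process $X$ is the tree-indexed chain $(\pi,M)$.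
\end{lemma}

\begin{proof}
Order the vertices of $B_m$ with parents before children, and let $F$ be an initial segment of this order; it is connected. Write $\omega_F$ for the states of the edges with both endpoints in $F$. Two vertices of $F$ lie in the same cluster of $\omega$ if and only if the unique path between them, which lies in $F$, is open. So distinct components of $\omega_F$ lie in distinct clusters, they have i.i.d.\ spins of law $\pi$ given $\omega$, and $q_F(\sigma):=\mathbb P(X_F=\sigma\mid\omega)$ is a function of $\omega_F$ alone. Let $v$ be the next vertex and $e$ the edge from $v$ to $p(v)$, the only edge between $v$ and $F$. If $e$ is open, $v$ joins the component of $p(v)$; if it is closed, $v$ is a new component. Thus, for $\sigma\in\{-1,+1\}^{F\cup\{v\}}$,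
\[
q_{F\cup\{v\}}(\sigma)=q_F(\sigma_F)\big(\omega_e\mathbf 1_{\sigma_v=\sigma_{p(v)}}+(1-\omega_e)\pi(\sigma_v)\big).
\]
Since $\omega_e$ is independent of $\omega_F$ and has mean $\lambda$, taking expectations and using \eqref{eq:copy} gives $\mathbb P(X_{F\cup\{v\}}=\sigma)=\mathbb P(X_F=\sigma_F)M(\sigma_{p(v)},\sigma_v)$. Together with $X_o\sim\pi$ this yields \eqref{eq:chain}.
\end{proof}

The coloring does not mention the root, so the law of the chain does not depend on the choice of $o$.

To turn Lemma~\ref{lem:color} into a coding we must overcome two obstacles. First, the labels sit on vertices, while the percolation needs independent variables on edges. One cannot give each vertex $d$ variables and assign them to its edges, because automorphisms preserve no ordering of the neighbors. The state of an edge should be a symmetric function of the labels at its endpoints, and the sum modulo $1$ of two uniform variables will do. Second, all vertices of a cluster must agree on one spin, by a rule without a root. They can elect the vertex that carries the largest value of an auxiliary uniform label and adopt its spin. This needs finite clusters: infinitely many independent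 uniform variables almost surely have no largest value.

\medskip
\noindent\textbf{The coding.} Let $Y_v=(U_v,L_v,\zeta_v)$ be i.i.d.\ over $v\in V$ with independent coordinates: $U_v$ and $L_v$ uniform on $[0,1)$, and $\zeta_v\in\{-1,+1\}$ of law $\pi$. For any configuration $y$ of labels, declare the edge $uv$ open if $(U_u+U_v\bmod1)<\lambda$, and let $C_v=C_v(y)$ be the cluster of $v$. If $C_v$ is finite and $L$ has a unique maximizer $w$ on $C_v$, set $\varphi(y)_v=\zeta_w$; otherwise set $\varphi(y)_v=+1$. Let $W_v$ be the set of vertices at distance at most $1$ from $C_v$, and $R_v=1+\sup_{u\in C_v}\operatorname{dist}(u,v)$.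

\begin{proposition}\label{prop:coding}
Let $0\le\lambda\le\frac1{d-1}$. Then $\varphi$ is a finitary coding of the chain $(\pi,M)$ and a coding with windows $W_v$. Almost surely $R_v<\infty$ for all $v$; if $R_v(y)<\infty$, then $\varphi(y')_v=\varphi(y)_v$ for every $y'$ that agrees with $y$ on the ball of radius $R_v(y)$ about $v$; and
\begin{equation}\label{eq:tail}
\mathbb P(R_v>n)\le\frac d{d-1}\big((d-1)\lambda\big)^n\qquad(n\ge1).
\end{equation}
If $\lambda<\frac1{d-1}$, there are $K,c>0$ with $\mathbb P(|W_v|>n)\le Ke^{-cn}$ for all $n$.
\end{proposition}

\begin{proof}
\emph{Locality, measurability, equivariance.} For a finite connected set $C\ni v$ let $\overline C$ be the set of vertices at distance at most $1$ from $C$. We have $C_v=C$ if and only if all edges inside $C$ are open (in a tree, $C$ is disconnected by removing any of them) and all edges from $C$ to its complement are closed. All these edges have both endpoints in $\overline C$, so $\{C_v=C\}$ is a measurable event that depends only on $U_{\overline C}$, and on it $\varphi(y)_v$ is a measurable function of $y_C$. There are countably many such $C$, and $\varphi(y)_v=+1$ off the union of these events,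 so $\varphi$ is measurable. The rule uses only adjacency and labels, and the state of $uv$ is symmetric in $u,v$. Hence $C_{\gamma v}(\gamma y)=\gamma C_v(y)$, $W_{\gamma v}(\gamma y)=\gamma W_v(y)$ and $\varphi(\gamma y)=\gamma\varphi(y)$ for all $y$ and $\gamma$.

\emph{The edges are i.i.d.} Enumerate $V$ as $o=v_0,v_1,\dots$ with parents before children, and put $\xi_k=U_{p(v_k)}+U_{v_k}\bmod1$ for $k\ge1$; each edge corresponds to exactly one $k$. Given $U_{v_0},\dots,U_{v_{k-1}}$, the variable $U_{v_k}$ is uniform and $U_{p(v_k)}$ is known, so $\xi_k$ is uniform, while $\xi_1,\dots,\xi_{k-1}$ are determined. Hence the $\xi_k$ are i.i.d.\ uniform, and the open edges form a Bernoulli($\lambda$) percolation. (The absence of cycles matters: around a $4$-cycle the alternating sum of the edge variables would vanish modulo $1$.)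

\emph{The clusters are finite.} Seen from $v$, the cluster $C_v$ is a branching process in which $v$ has $\operatorname{Bin}(d,\lambda)$ children and every later vertex has $\operatorname{Bin}(d-1,\lambda)$ children. Recall that a Galton--Watson process whose offspring mean is at most $1$ dies out almost surely, unless every individual has exactly one child almost surely. Here the mean is $(d-1)\lambda\le1$, and the probability of no child is $(1-\lambda)^{d-1}>0$ because $\lambda\le\frac1{d-1}\le\frac12$. So the finitely many subtrees below the children of $v$ are finite almost surely. As $V$ is countable, almost surely all clusters are finite, that is, $R_v<\infty$ and $|W_v|<\infty$ for all $v$.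

\emph{The law.} Almost surely all clusters are finite and the $L_v$ are distinct. Then each cluster has a unique maximizer, which is a function of $(U,L)$, and distinct clusters have distinct maximizers. Since $\zeta$ is independent of $(U,L)$, the clusters carry i.i.d.\ spins of law $\pi$ given $(U,L)$, and hence given the percolation. By Lemma~\ref{lem:color}, $\varphi(Y)$ is the chain $(\pi,M)$.

\emph{Finitary, with windows.} Let $C=C_v(y)$ be finite. The ball of radius $R_v(y)$ about $v$ contains $\overline C$. If $y'$ agrees with $y$ on this ball, then $C_v(y')=C$ and $\varphi(y')_v=\varphi(y)_v$ by the first step. For finite $A$, the event $\{W_v=A\}$ is the disjoint union of the events $\{C_v=C\}$ over the finitely many connected $C\ni v$ with $\overline C=A$. Each depends only on $y_A$, and so does $\varphi(y)_v$ on it. This provides $D_{v,A}$ and $g_{v,A}$, with $N$ the event that some cluster is infinite.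

\emph{The radius.} For $n\ge1$, $R_v>n$ means that $C_v$ contains a vertex at distance at least $n$ from $v$, hence, being connected, one at distance exactly $n$. There are $d(d-1)^{n-1}$ such vertices, and each is joined to $v$ by an open path with probability $\lambda^n$. A union bound gives \eqref{eq:tail}.

\emph{The size of the window.} We have $|W_v|\le(d+1)|C_v|$, so it suffices to bound $|C_v|$. Explore $C_v$ as follows: keep a queue that initially contains $v$; at each step remove a vertex from the queue, examine its child edges (those leading away from $v$), and add the endpoints of the open ones to the queue. No edge is examined twice, and the next edge is chosen from what has been seen, so the states found form an initial part of an i.i.d.\ Bernoulli($\lambda$) sequence. If $|C_v|>n$, the queue is nonempty after $n$ steps. By then $d+(n-1)(d-1)=n(d-1)+1$ edges have been examined, and at least $n+1$ vertices have entered the queue, so at least $n$ of these edges are open. By Markov's inequality, for $\tau>0$,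
\[
\mathbb P(|C_v|>n)\le\mathbb P\big(\operatorname{Bin}(n(d-1)+1,\lambda)\ge n\big)\le e^{-\tau n}(1-\lambda+\lambda e^\tau)^{n(d-1)+1}\le e^{\tau}e^{n\psi(\tau)},
\]
where $\psi(\tau)=(d-1)\log(1-\lambda+\lambda e^\tau)-\tau$. Since $\psi(0)=0$ and $\psi'(0)=(d-1)\lambda-1<0$ when $\lambda<\frac1{d-1}$, we have $\psi(\tau)<0$ for small $\tau>0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:chain} and Lemma~\ref{lem:slope}, $\mu^+_{\beta,b}$ is a chain $(\pi,M)$ with $\lambda\ge0$ and $(d-1)\lambda=H'(h)\le1$. By Proposition~\ref{prop:coding} it is a finitary factor of an i.i.d.\ process. The flip $\sigma\mapsto-\sigma$ maps the weights \eqref{eq:gibbs} with field $-b$ to the weights with field $b$ and minus boundary condition. So if $\varphi$ is a finitary coding of $\mu^+_{\beta,-b}$, then $-\varphi$ is one of $\mu^-_{\beta,b}$. For $b=0$ and $\beta\ne\beta_c$ we have $\rho=H'(h)=(d-1)\lambda<1$ by \eqref{eq:zero}, and the tail bound is \eqref{eq:tail}.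
\end{proof}

\section{Windows and covariances}\label{sec:converse}

For the converse half of Theorem~\ref{thm:class} we must rule out all codings with windows of finite mean size, not only the one above. The obstruction is correlation: two outputs can be correlated only through labels that both of them read. The difficulty is that the windows are random and $W_u(Y)$, $W_v(Y)$ are dependent. We remove the dependence by resampling the labels outside the window of $u$. The defining property of windows guarantees that the resampled labels are again i.i.d. (Without it this fails: for fair $\{0,1\}$-valued labels, keeping $Y_u$ when $Y_u=1$ and resampling it otherwise produces a $1$ with probability $\frac34$.)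

\begin{lemma}\label{lem:cov}
Let $X=\varphi(Y)$ be a coding with windows of a $\{-1,+1\}$-valued process, and let $Y'$ be an independent copy of $Y$. Then for all $u,v\in V$,
\[
|\operatorname{Cov}(X_u,X_v)|\le2\,\mathbb P\big(W_u(Y)\cap W_v(Y')\ne\emptyset\big)\le2\sum_{x\in V}\mathbb P(x\in W_u)\,\mathbb P(x\in W_v).
\]
\end{lemma}

\begin{proof}
Write $X_v(y)=\varphi(y)_v$. Let $Z=Y$ on $W_u(Y)$ and $Z=Y'$ off $W_u(Y)$. For finite $A$ let $Y^A$ be the configuration equal to $Y$ on $A$ and to $Y'$ off $A$; it has the law of $Y$, and $Y^A_A=Y_A$. Almost surely $Y\notin N$, and then $W_u(Y)$ is one of countably many finite sets $A$, singled out by $Y_A\in D_{u,A}$; on this event $Z=Y^A$ and $X_u(Y)=g_{u,A}(Y_A)$. Hence for every bounded measurable $G$,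
\[
\mathbb E\,G(Z)=\sum_A\mathbb E\big[\mathbf 1_{\{Y^A_A\in D_{u,A}\}}G(Y^A)\big]=\sum_A\mathbb E\big[\mathbf 1_{\{Y_A\in D_{u,A}\}}G(Y)\big]=\mathbb E\,G(Y),
\]
so $Z$ has the law of $Y$. The same computation with the extra factor $g_{u,A}$ gives
\[
\mathbb E[X_u(Y)X_v(Z)]=\sum_A\mathbb E\big[\mathbf 1_{\{Y_A\in D_{u,A}\}}\,g_{u,A}(Y_A)\,X_v(Y)\big]=\mathbb E[X_uX_v].
\]
By independence $\mathbb E[X_u(Y)X_v(Y')]=\mathbb E[X_u]\,\mathbb E[X_v]$, and therefore
\[
\operatorname{Cov}(X_u,X_v)=\mathbb E\big[X_u(Y)\big(X_v(Z)-X_v(Y')\big)\big].
\]
Almost surely neither $Z$ nor $Y'$ lies in $N$, as both have the law of $Y$. Suppose in addition that $A'=W_v(Y')$ is disjoint from $W_u(Y)$. Then $Z_{A'}=Y'_{A'}\in D_{v,A'}$, so $W_v(Z)=A'$ and $X_v(Z)=g_{v,A'}(Y'_{A'})=X_v(Y')$. Thus the integrand vanishes unless the two windows meet, and it is at most $2$ in absolute value. This is the first inequality. The second is a union bound over the common vertex $x$, using the independence of $Y$ and $Y'$.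
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Part 1 and the ``if'' half of part 2, with the exponential tail, are contained in Proposition~\ref{prop:coding}.

Suppose $X$ has a coding with windows with $\mathbb E|W_o|<\infty$. To sum the bound of Lemma~\ref{lem:cov} over $v$ we need to know how many windows contain a given vertex $x$, and this is where equivariance enters. Since $\gamma Y$ has the law of $Y$, we have $\mathbb P(x\in W_v)=\mathbb P(\gamma x\in W_{\gamma v})$ for every automorphism $\gamma$. The automorphisms of $\mathbb T_d$ act transitively on ordered pairs of vertices at a given distance; in particular some $\gamma$ exchanges $x$ and $v$, and some $\gamma$ maps $x$ to $o$. Hence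
\[
\sum_v\mathbb P(x\in W_v)=\sum_v\mathbb P(v\in W_x)=\mathbb E|W_x|=\mathbb E|W_o|,
\]
and Lemma~\ref{lem:cov} gives
\begin{equation}\label{eq:summable}
\sum_v|\operatorname{Cov}(X_o,X_v)|\le2\sum_x\mathbb P(x\in W_o)\sum_v\mathbb P(x\in W_v)=2\,(\mathbb E|W_o|)^2<\infty .
\end{equation}
On the other hand, by \eqref{eq:chain} the spins along the path from $o$ to a vertex $v$ with $|v|=n$ form a Markov chain with matrix $M$. By \eqref{eq:copy}, $\mathbb E[X_v\mid X_o]=\lambda^nX_o+(1-\lambda^n)\mathbb E X_o$, so $\operatorname{Cov}(X_o,X_v)=\lambda^n\operatorname{Var}(X_o)$ and
\[
\sum_v\operatorname{Cov}(X_o,X_v)=\operatorname{Var}(X_o)\Big(1+\sum_{n\ge1}d(d-1)^{n-1}\lambda^n\Big).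
\]
Here $\operatorname{Var}(X_o)=4\pi(+)\pi(-)>0$, so the sum is infinite if $(d-1)\lambda\ge1$. By \eqref{eq:summable}, $\lambda<\frac1{d-1}$.
\end{proof}

The hypothesis $\pi(\pm)>0$ was used only in the last step, and it cannot be dropped there: if $\pi(+)=1$, the process is constant and has empty windows whatever $\lambda$ is.

\begin{proof}[Proof of Corollary~\ref{cor:ising}]
By Proposition~\ref{prop:chain}, $\mu^+_\beta$ is a chain with $\pi(\pm)>0$ and $\lambda\in[0,1)$. Apply Theorem~\ref{thm:class} with \eqref{eq:zero}; the coding of Proposition~\ref{prop:coding} is at once finitary and, for $\beta\ne\beta_c$, has windows with an exponential tail.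
\end{proof}

\begin{remark}[nonzero field]\label{rem:field}
For general $b$, Proposition~\ref{prop:chain}, Lemma~\ref{lem:slope} and Theorem~\ref{thm:class} show that $\mu^+_{\beta,b}$ has a coding with windows of finite mean size if and only if $H'(h)<1$, that is, if and only if the graph of $H$ is not tangent to the diagonal at the largest fixed point. Tangency occurs for every $\beta>\beta_c$ at a suitable field. Indeed, $(d-1)f'(0)>1$ and $f'(x)\to0$ as $x\to\infty$, so there is $x_*>0$ with $(d-1)f'(x_*)=1$. For $b=x_*-(d-1)f(x_*)$ we have $H(x_*)=x_*$ and $H'(x_*)=1$, and \eqref{eq:concave} gives $H(x)<x$ for $x>x_*$; so $h=x_*$.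
\end{remark}

\begin{remark}[the free state]\label{rem:free}
In zero field, the free state is the limit of the measures in which only edges with both endpoints in $\Lambda$ are kept. In \eqref{eq:rec} this replaces $a_w=\beta$ by $a_w=0$ for $w\notin\Lambda$, so all effective fields vanish, and the proof of Proposition~\ref{prop:chain} identifies the free state with the symmetric chain $(\pi_0,M_0)$, for which $\lambda=\tanh\beta$. For $\beta>\beta_c$ this exceeds $\frac1{d-1}$. By Theorem~\ref{thm:class} the free state then has no coding with windows of finite mean size, in contrast to the plus state at the same $\beta$. It is the choice of the \emph{largest} fixed point of $H$ that makes the percolation of Section~\ref{sec:coding} subcritical.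
\end{remark}

\begin{thebibliography}{1}

\bibitem{RS}
Gourab Ray and Yinon Spinka,
\emph{Characterizations of amenability through stochastic domination and finitary codings},
arXiv:2304.13784 (2023).

\end{thebibliography}
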